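# Rationality of $G/H$ for $G$ of type $G_2$ and $H$ of type $A_1$

Throughout, $k$ is an algebraically closed field of characteristic $0$. Varieties and algebraic groups are over $k$, with the Zariski topology. The multiplicative and additive groups are $\mathbb G_m$ and $\mathbb G_a$.

## 1. Rational varieties, homogeneous varieties, torsors, and the group $G_2$

### 1.1. Rational and unirational varieties

**Definition (rational, unirational).** An irreducible variety $X$ is *rational* if $k(X)$ is a purely transcendental extension of $k$, and *unirational* if there is a dominant rational map $\mathbb A^n\dashrightarrow X$ for some $n$, that is, if $k(X)$ embeds over $k$ in a purely transcendental extension of $k$.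

*Example.* Let $f$ be a nondegenerate quadratic form on a space of dimension $N\ge 3$. The quadric $\{f=0\}\subset\mathbb P^{N-1}$ is irreducible, and projection from one of its points makes it birational to $\mathbb P^{N-2}$, so it is rational. For $c\neq 0$ the affine quadric $\{f=c\}$ is a dense open subset of the projective quadric $\{f-ct^2=0\}$, so it is irreducible and rational too.

Two classical theorems go from unirational to rational in low dimension. **Lüroth's theorem:** a unirational curve is rational. **Castelnuovo's theorem:** a unirational surface over an algebraically closed field of characteristic $0$ is rational.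

### 1.2. Homogeneous varieties and parabolic subgroups

**Definition (homogeneous variety).** For a connected linear algebraic group $G$ and a closed subgroup $H$, $G/H$ is the quotient variety of cosets $gH$, of dimension $\dim G-\dim H$.

*Example.* Let $T\subset PGL_2$ be the diagonal torus. Then $PGL_2/T$ is the set of ordered pairs of distinct points of $\mathbb P^1$, which is open in $\mathbb P^1\times\mathbb P^1$ and so rational.

In characteristic $0$, if $G$ acts on a variety and $x$ is a point, then $G/G_x\to Gx$ is an isomorphism. Also, a bijective homomorphism of algebraic groups is an isomorphism, and a connected closed subgroup is determined by its Lie algebra.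

**Definition (parabolic).** A closed subgroup $P$ of a connected group $G$ is *parabolic* if it contains a Borel subgroup. For $G$ reductive, $P=U\rtimes L$ with $U=R_u(P)$ the unipotent radical and $L$ a Levi subgroup. If $U^-$ is the unipotent radical of the opposite parabolic, multiplication $U^-\times P\to G$ is an open immersion.

*Example.* In $SL_2$ the proper parabolics are the Borel subgroups. For the upper triangular one, $U^-P$ is the set of matrices with nonzero upper left entry. In general, taking $P=B=TR_u(B)$ a Borel subgroup gives the big cell, isomorphic to $R_u(B^-)\times T\times R_u(B)$. A unipotent group is an affine space and a torus is open in an affine space. So every connected reductive group is a rational variety.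

### 1.3. Torsors

**Definition (torsor, $H^1$).** Let $\Gamma$ be an algebraic group over a field $K$ of characteristic $0$. A *$\Gamma$-torsor* over $K$ is a nonempty $K$-variety $E$ with a $\Gamma$-action such that $\Gamma\times E\to E\times E$, $(g,x)\mapsto(gx,x)$, is an isomorphism. It is *trivial* if it is isomorphic to $\Gamma$ acting on itself, equivalently if $E(K)\ne\emptyset$. Isomorphism classes form the pointed set $H^1(K,\Gamma)$, and $H^1(K,\Gamma)=1$ means that every torsor is trivial. Over a base $Y$, a $\Gamma$-torsor is a faithfully flat $E\to Y$ with $\Gamma\times E\cong E\times_YE$.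

*Example.* For $c\in K^*$ the scheme $\{x^2=c\}$ is a $\mu_2$-torsor, trivial exactly when $c$ is a square in $K$. On the other hand $H^1(K,GL_n)=1$ (Hilbert 90). From $1\to SL_2\to GL_2\xrightarrow{\det}\mathbb G_m\to1$, and since $\det:GL_2(K)\to K^*$ is surjective, $H^1(K,SL_2)=1$. Finally $H^1(K,U)=1$ for $U$ unipotent in characteristic $0$ (Serre, *Galois Cohomology*, III.2.1, Prop. 6).

**Definition (generically free).** We say that $H$ acts on an irreducible variety $X$ *generically freely* if the stabilizer in $H$ of every point in some dense open subset of $X$ is trivial.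

*Example.* The diagonal torus $T\subset PGL_2$ acts generically freely on $\mathbb P^1$, since every point other than $0,\infty$ has trivial stabilizer. Its normalizer does not, because the point $p\neq0,\infty$ is fixed by $x\mapsto p^2/x$.

### 1.4. The group of type $G_2$

**Definition (the root system $G_2$).** Let $e_1,e_2,e_3$ be vectors in a plane with $e_1+e_2+e_3=0$, $(e_i,e_i)=2$, and $(e_i,e_j)=-1$ for $i\ne j$. The roots are the six *short roots* $\pm e_i$ (squared length $2$) and the six *long roots* $e_i-e_j$, $i\neq j$ (squared length $6$). They lie at successive angles of $30^\circ$, alternately short and long.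

*Example.* The roots $e_1$ (short) and $e_2-e_1$ (long) are simple. The positive roots are $e_1,\ e_2,\ -e_3,\ e_2-e_1,\ e_1-e_3,\ e_2-e_3$. The Weyl group has order $12$ and acts on $(e_1,e_2,e_3)$ by all permutations and $\pm1$.

Let $G$ be the connected semisimple group of type $G_2$. Its dimension is $2+12=14$. Fix $T\subset B\subset G$, a maximal torus and a Borel subgroup, and write $U_\gamma$ and $\mathfrak g_\gamma$ for the root subgroup and root space of $\gamma$. The Cartan determinant is $1$. So the character lattice of $T$ is the root lattice, with basis $e_1,e_2$, the cocharacter lattice is the coroot lattice, and $Z(G)=1$. We write a cocharacter as the triple $(x,y,z)$ of its pairings with $e_1,e_2,e_3$, so $x+y+z=0$. All automorphisms of $G$ are inner, since the Dynkin diagram has no symmetry.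

**The module $V$.** The irreducible $G$-module $V$ whose highest weight is the highest short root $-e_3$ has dimension $7$. Its weights are $0$ and the six short roots, each of multiplicity one. Its kernel is a proper normal subgroup of a simple group, so it is finite, hence central, hence trivial: $V$ is faithful. As $-1$ is in the Weyl group, $V$ is self-dual. By Schur's lemma the invariant bilinear form is unique up to scalars and is symmetric or alternating, and since $7$ is odd it is symmetric. So $G$ preserves a nondegenerate quadratic form $q$ with bilinear form $\langle\cdot,\cdot\rangle$, and $G\subset SO(V)$ because $G$ is connected. Put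
$$\hat Q=\{v\in V:q(v)=0\},\qquad Q=\{q=0\}\subset\mathbb P(V),$$
which are irreducible of dimensions $6$ and $5$. For weights $\mu,\nu$, the weight spaces $V_\mu$ and $V_\nu$ are orthogonal unless $\mu+\nu=0$.

### 1.5. Subgroups of type $A_1$

**Definition (type $A_1$).** A connected closed subgroup $H\subset G$ is *of type $A_1$* if it is semisimple of rank $1$, that is, isomorphic to $SL_2$ or $PGL_2$. There is then an isogeny $SL_2\to H$. We write $S^m$ for the irreducible $SL_2$-module of dimension $m+1$, and $1$ for the trivial one.

*Example 1 (root subgroups).* For a root $\gamma$, the group $\langle U_{\pm\gamma}\rangle$ is of type $A_1$.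

*Example 2 ($SO_3\subset SL_3$).* The subgroup generated by $T$ and the long root subgroups has root system $A_2$. The long coroots $(1,-1,0),(0,1,-1)$ generate the cocharacter lattice, so this subgroup is $SL_3$. On $V$ its weights are the $e_i$, the $-e_i$ and $0$, so $V=k^3\oplus(k^3)^*\oplus1$. Restricting to $SO_3\cong PGL_2$ gives $2S^2\oplus1$.

*Example 3 (a subgroup in no proper parabolic).* Put $\alpha=e_2-e_1$, $\beta=e_1$, and let $h\in\operatorname{Lie}T$ be the element on which both simple roots take the value $2$. Choose nonzero $x_{\pm\alpha}\in\mathfrak g_{\pm\alpha}$, $x_{\pm\beta}\in\mathfrak g_{\pm\beta}$, and put $e=x_\alpha+x_\beta$, $f=c\,x_{-\alpha}+c'x_{-\beta}$. As $\alpha-\beta$ is not a root, $[e,f]=c[x_\alpha,x_{-\alpha}]+c'[x_\beta,x_{-\beta}]$. The two brackets form a basis of $\operatorname{Lie}T$, so we can choose $c,c'$ with $[e,f]=h$. Then $(e,h,f)$ spans a copy of $\mathfrak{sl}_2$, the Lie algebra of a subgroup $H$ of type $A_1$. On $e_1,e_2,-e_3=\alpha+2\beta$ the element $h$ takes the values $2,4,6$. So the weights on $V$ are $0,\pm2,\pm4,\pm6$, and $V|_{SL_2}=S^6$ is irreducible. If $P_1$ is a proper parabolic, the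 space of $R_u(P_1)$-fixed vectors in $V$ is $P_1$-stable, nonzero since $R_u(P_1)$ is unipotent, and not $V$ since $V$ is faithful. So $P_1$ does not act irreducibly on $V$, and $H$ lies in no proper parabolic.

## 2. Is the $11$-dimensional variety $G/H$ rational?

Let $H\subset G$ be of type $A_1$ and not contained in a proper parabolic subgroup. Is $G/H$, of dimension $14-3=11$, a rational variety? The problem comes from CheeWhye Chin and De-Qi Zhang, "Rationality of homogeneous varieties", arXiv:1504.05402 (2015). The answer is yes for every such $H$, and the proof does not use the hypothesis about parabolics.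

**Theorem 1.** Let $G$ be of type $G_2$ and $H\subseteq G$ a connected closed subgroup of type $A_1$ (in a parabolic or not). Then $G/H$ is rational.

Two extensions will also be proved.

**Theorem 2.** $G/H$ is rational for every connected closed subgroup $H$ of $G$.

**Theorem 3.** $G/H$ is rational for every closed, possibly disconnected, subgroup $H$ of $G$ whose identity component is of type $A_1$.

## 3. Root subgroups by hand, and two torsors that fall short

### 3.1. The structure of a maximal parabolic

Let $\alpha,\beta$ be the simple roots, in either order. The coroots form a basis of the cocharacter lattice, so $T=\alpha^\vee(\mathbb G_m)\times\beta^\vee(\mathbb G_m)$. Let $P=U\rtimes L$ be the maximal parabolic with $U=R_u(P)$, $L=\langle T,U_{\pm\alpha}\rangle$, and put $L'=\langle U_{\pm\alpha}\rangle$. As $\alpha^\vee$ is injective, $L'\cong SL_2$. The elements of $L'\cap T$ centralize the maximal torus $\alpha^\vee(\mathbb G_m)$ of $L'$, so $L'\cap T=\alpha^\vee(\mathbb G_m)$. Hence $L'\cap\beta^\vee(\mathbb G_m)=1$. Since $L=L'T$, we get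
$$L=L'\rtimes\beta^\vee(\mathbb G_m).\tag{1}$$

**Lemma 1.** $P\cong U\times SL_2\times\mathbb G_m$ as a variety, so $P$ is rational. Moreover $H^1(K,P)=1$ for every field $K\supseteq k$. Also $\dim P=9$.

*Proof.* The first claim is (1) together with $P=U\rtimes L$. Given $1\to A\to A'\to A''\to1$ with $H^1(K,A)=H^1(K,A'')=1$, every class in $H^1(K,A')$ maps to the trivial class in $H^1(K,A'')$. So it comes from $H^1(K,A)=1$ and is trivial. Apply this to $1\to L'\to L\to\mathbb G_m\to1$, using $H^1(K,SL_2)=1$ and $H^1(K,\mathbb G_m)=1$, and then to $1\to U\to P\to L\to 1$, using $H^1(K,U)=1$. Finally, $P$ contains $T$, the six positive root subgroups and $U_{-\alpha}$, so $\dim P=2+6+1=9$. $\square$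

### 3.2. Root subgroups

Take $H=L'=\langle U_{\pm\alpha}\rangle$. The open set $U^-P\cong U^-\times P$ is stable under right multiplication by $H$, and $P=U\rtimes(\beta^\vee(\mathbb G_m)\ltimes L')$. So $G/H$ contains the open set
$$U^-\times P/L'\cong U^-\times U\times\mathbb G_m\cong\mathbb A^5\times\mathbb A^5\times\mathbb G_m .$$
So $G/H$ is rational. As $\alpha$ may be long or short, this settles all root subgroups. The computation needs $H$ to lie in a proper parabolic, and it does not apply to Example 3.

### 3.3. The $H$-torsor $G\to G/H$

A sensible first attempt uses the $H$-torsor $G\to G/H$. If $H\cong SL_2$, its generic fiber is a torsor over $k(G/H)$, which is trivial, so $G$ is birational to $(G/H)\times SL_2$. Since $G$ and $SL_2$ are rational, this says that $(G/H)\times\mathbb A^3$ is birational to $\mathbb A^{14}$. Here the attempt stops: nothing allows us to cancel the factor $\mathbb A^3$. If $H\cong PGL_2$ we do not even get this far, because $PGL_2$-torsors over a field containing $k$ correspond to quaternion algebras and need not be trivial.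

### 3.4. Acting from the left

We can instead let a group whose torsors are trivial act on $G/H$ from the left, with trivial stabilizers on a dense open set. Then $G/H$ should be birational to the product of that group with a quotient $Y$. Nothing has to be canceled: we only need $Y$ to be rational. A first choice is the Borel subgroup $B$. It is built from $\mathbb G_m$'s and $\mathbb G_a$'s, so its torsors are trivial. But then
$$\dim Y=14-8-3=3 .$$
We would know only that $Y$ is a unirational threefold, and Castelnuovo's theorem is about surfaces. This choice misses by exactly one dimension.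

A maximal parabolic has dimension $9$, one more than $B$, and $14-9-3=2$. By Lemma 1 its torsors are still trivial. So the plan is to use a maximal parabolic $P$ in place of $B$ and apply Castelnuovo's theorem to the surface $Y$. What must be checked is that stabilizers are generically trivial, and this can be read off from the action of $H$ on $G/P$. One of the two choices of $P$ makes $G/P$ the quadric $Q$, where the check is linear algebra in $V$.

## 4. $P$-torsors over the field of $P$-invariants

**Proposition A.** Let $G$ be a connected linear algebraic group with $k(G)$ purely transcendental. Let $P$ be a connected closed subgroup that is rational as a variety and satisfies $H^1(K,P)=1$ for all fields $K\supseteq k$. Let $H$ be a closed subgroup acting on $G/P$ with trivial stabilizers on a dense open subset. Then $G/H$ is birational to $P\times Y$, where $k(Y)=k(G/H)^P$. If $\dim G-\dim P-\dim H\le2$, then $G/H$ is rational.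

*Example.* Take $G=PGL_2$, $P=B=\mathbb G_a\rtimes\mathbb G_m$ and $H=T$. Since $T$ acts generically freely on $G/B=\mathbb P^1$ and $3-2-1=0$, $Y$ is a point and $PGL_2/T$ is birational to $B$, in agreement with Section 1.2. The criterion is sufficient but not necessary. The normalizer $N(T)$ does not act generically freely on $\mathbb P^1$, yet $PGL_2/N(T)$, the space of unordered pairs of distinct points of $\mathbb P^1$, is the plane $\mathbb P(S^2)$ minus a conic.

*Proof.*

**Step 1: transfer freeness from $H$ on $G/P$ to $P$ on $G/H$.** Let $\Omega\subset G/P$ be a dense open set of points with trivial stabilizer in $H$. Replacing $\Omega$ by $\bigcup_{h\in H}h\Omega$ we may assume it is $H$-stable, since stabilizers at $hx$ and $x$ are conjugate. Let $P$ act on $G/H$ by left multiplication. The stabilizer of $gH$ is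
$$P\cap gHg^{-1}=g\,(g^{-1}Pg\cap H)\,g^{-1},$$
and $g^{-1}Pg\cap H$ is the $H$-stabilizer of $g^{-1}P\in G/P$. The set $\{g\in G: g^{-1}P\in\Omega\}$ is open and dense. It is left $P$-stable because $(pg)^{-1}P=g^{-1}P$, and right $H$-stable because $(gh)^{-1}P=h^{-1}(g^{-1}P)$ and $\Omega$ is $H$-stable. Its image in $G/H$ is a dense open $P$-stable subset on which $P$ has trivial stabilizers.

**Step 2: form a quotient by $P$.** By Rosenlicht's theorem there are a $P$-stable dense open $X_0$ inside this subset and a geometric quotient $\pi:X_0\to Y$ whose fibers are the $P$-orbits and with $k(Y)=k(G/H)^P$. As $X_0$ is smooth, generic smoothness allows us to shrink $Y$ so that $Y$ and $\pi$ are smooth.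

**Step 3: show that $\pi$ is a $P$-torsor.** Consider
$$\Phi:P\times X_0\to X_0\times_YX_0,\qquad(p,x)\mapsto(px,x).$$
It is surjective on closed points because fibers of $\pi$ are orbits, and injective because stabilizers are trivial. The target is smooth over $X_0$ by base change, hence a smooth variety, and it is irreducible as the image of the irreducible $P\times X_0$. In characteristic $0$ a bijective morphism of irreducible varieties is birational. As the target is normal, Zariski's main theorem says that the quasi-finite birational morphism $\Phi$ is an open immersion. Being bijective, it is an isomorphism. Since $\pi$ is smooth and surjective, it is a $P$-torsor.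

**Step 4: split the torsor at the generic point.** Let $K=k(Y)$. The generic fiber of $\pi$ is a $P$-torsor over $K$, trivial by hypothesis, so it is isomorphic to $P_K$. Hence $k(G/H)=k(X_0)=K(P)=k(P\times Y)$.

**Step 5: show that $Y$ is unirational, and rational in dimension at most $2$.** We have $k\subset k(Y)\subset k(G/H)\subset k(G)$ with $k(G)$ purely transcendental, so there is a dominant rational map $\varphi:\mathbb A^n\dashrightarrow Y$. By Step 4, $d:=\dim Y=\dim G-\dim H-\dim P$. Suppose $d\le2$. By characteristic $0$ there is a point where $\varphi$ is defined and its differential is surjective. Through it, choose a $d$-dimensional affine subspace transverse to the kernel of the differential. The restriction of $\varphi$ to it has bijective differential at the point, so it is dominant. Thus $Y$ is a point or is dominated by $\mathbb A^d$. By Lüroth ($d=1$) or Castelnuovo ($d=2$), $Y$ is rational. As $P$ is rational, so is $P\times Y$, and hence $G/H$. $\square$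

## 5. The quadric $Q$ as $G/P$

**Lemma 2.** Let $P$ be the stabilizer in $G$ of the highest weight line of $V$. Then $P$ is a maximal parabolic, and $G/P\cong Q$.

*Proof.* The highest weight $-e_3$ pairs with the coroot of $e_2-e_1$ to $2(-e_3,e_2-e_1)/6=0$ and with the coroot of $e_1$ to $2(-e_3,e_1)/2=1$. So it is a fundamental weight, and the stabilizer of its line is the maximal parabolic whose Levi subgroup has roots $\pm(e_2-e_1)$. Its dimension is $9$ by Lemma 1. The line is isotropic because its weight is nonzero. So its orbit, isomorphic to the complete variety $G/P$, is a closed subvariety of dimension $14-9=5$ of the irreducible $5$-dimensional variety $Q$, and equals $Q$. $\square$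

From now on $P$ denotes this parabolic. The group $G$ is rational (big cell), and $P$ satisfies the hypotheses of Proposition A by Lemma 1. For a closed subgroup $H$ of dimension $3$ we have $14-9-3=2$. So:
$$\text{if }\dim H=3\text{ and }H\text{ acts generically freely on }Q,\text{ then }G/H\text{ is rational.}\tag{2}$$

## 6. The four restrictions of $V$ to a subgroup of type $A_1$

To check freeness on $Q$ we need to know $V$ as an $H$-module. There are only four possibilities.

**Lemma 3.** Let $H\subset G$ be connected of type $A_1$, with an isogeny $SL_2\to H$. Then $V|_{SL_2}$ is one of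
$$\text{(i) }S^6,\qquad\text{(ii) }2S^2\oplus1,\qquad\text{(iii) }S^2\oplus2S^1,\qquad\text{(iv) }2S^1\oplus3\cdot1 .$$

*Proof.* First a remark on forms. Irreducible $SL_2$-modules are self-dual, so distinct isotypic components of $V$ are orthogonal, and $q$ is nondegenerate on each.

After conjugation the diagonal torus of $SL_2$ maps to $T$ by a cocharacter $(x,y,z)$, $x+y+z=0$, and its weights on $V$ are $0,\pm x,\pm y,\pm z$. Two of $x,y,z$ have weakly the same sign, and the third is minus their sum. So the weights are
$$0,\ \pm a,\ \pm b,\ \pm(a+b),\qquad a\ge b\ge0\text{ integers},$$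
and $(a,b)\ne(0,0)$ since the kernel of $SL_2$ on $V$ is finite. Let $m(n)$ be the multiplicity of the weight $n$. By $SL_2$-theory, $m(n-2)\ge m(n)$ for $n\ge1$.

**Case $b=0$.** The weights are $0$ three times and $\pm a$ twice each. If $a\ge3$, then $a-2$ would be a weight strictly between $0$ and $a$, which does not exist. So $a=1$, giving (iv), or $a=2$, giving (ii).

**Case $b>0$.** The number $a+b-2\ge0$ is a weight smaller than $a+b$, so it is $0$, $b$ or $a$.

If $a+b-2=0$, then $a=b=1$. The weights are $0,\pm1,\pm1,\pm2$, which is (iii).

If $a+b-2=b$, then $a=2$ and $b\in\{1,2\}$. For $b=2$ the weights are $0,\pm2,\pm2,\pm4$, so $m(2)=2>1=m(0)$, impossible. For $b=1$ the weights are $0,\pm1,\pm2,\pm3$, so $V=S^3\oplus S^2$. Then $q$ would give a nondegenerate invariant symmetric form on the isotypic component $S^3$, whose invariant form is unique up to scalars and alternating. This is impossible.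

If $a+b-2=a$, then $b=2$, and $a=2$ has just been excluded. So $a\ge3$, and $a-2>0$ is a weight. The positive weights are $2,a,a+2$, so $a-2=2$ and $a=4$. The weights are $0,\pm2,\pm4,\pm6$, which is (i). $\square$

Since $V$ is faithful, $-1\in SL_2$ maps to $1\in H$ exactly when all weights are even. So $H\cong PGL_2$ in cases (i), (ii), and $H\cong SL_2$ in cases (iii), (iv). Example 3 is in case (i) and Example 2 in case (ii).

## 7. Generic freeness on the quadric

**Lemma 4.** Every connected $H\subset G$ of type $A_1$ acts generically freely on $Q$.

*Proof.* $Q$ is irreducible, so every nonempty open subset is dense. We write $q$ also for its restriction to each isotypic component. We begin with the easiest case.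

**Case (iv): fix two independent vectors of $S^1$.** Write $V=S\oplus S\oplus N$ with $S=S^1$ and $N$ trivial of dimension $3$. Consider the open set of points $[w_1:w_2:n]\in Q$ with $n\ne0$ and $w_1,w_2$ independent. It is nonempty: choose any independent $w_1,w_2$ and $n\neq0$ with $q(n)=-q(w_1,w_2)$, which exists because $q|_N$ has rank $3$ and takes every value at a nonzero vector. If $h\in H\cong SL_2$ stabilizes the line with scalar $\lambda$, then $n=hn=\lambda n$ gives $\lambda=1$. So $hw_1=w_1$, $hw_2=w_2$, and $h=1$.

**Case (iii): the scalar may be $-1$, and $S^2$ rules it out.** Write $V=W\oplus S\oplus S$ with $W=S^2$, $S=S^1$. Consider the open set of points $[u:w_1:w_2]\in Q$ with $q(u)\ne0$ and $w_1,w_2$ independent. It is nonempty: independent pairs are dense in $S\oplus S$ and $q\ne0$ there, so choose independent $w_1,w_2$ with $q(w_1,w_2)\neq0$, and then $u\in W$ with $q(u)=-q(w_1,w_2)$. If $h\in SL_2$ acts on the line by $\lambda$, then $q(u)=q(hu)=\lambda^2q(u)$ gives $\lambda=\pm1$, and $hw_i=\lambda w_i$ gives $h=\lambda\cdot1$. This scalar matrix acts trivially on $W=S^2$, so $u=hu=\lambda u$. Hence $\lambda=1$ and $h=1$.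

**Case (ii): fix two independent vectors of the adjoint module.** Write $V=W\oplus W\oplus k$ with $W=S^2$ the adjoint module of $H\cong PGL_2$. Consider the open set of points $[w_1:w_2:n]\in Q$ with $n\ne0$ and $w_1,w_2$ independent. It is nonempty: choose independent $w_1,w_2$ with $q(w_1,w_2)\ne0$, and $n$ with $q(n)=-q(w_1,w_2)$, so $n\neq0$. If $h$ stabilizes the line, the scalar is $1$ because $n\ne0$, so $h$ fixes $w_1$ and $w_2$. But a nontrivial element of $PGL_2$ has a $1$-dimensional fixed space on $W$. Indeed it is either conjugate to $\mathrm{diag}(t,1)$, $t\ne1$, with eigenvalues $t,1,t^{-1}$ on $W$, or unipotent, acting on $W$ by a single Jordan block. Hence $h=1$.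

**Case (i): count dimensions of fixed loci on binary sextics.** Here $V=S^6$ is the space of binary sextics in $x,y$. The monomial $x^{6-i}y^i$ has weight $6-2i$, so $\langle x^{6-i}y^i,x^{6-j}y^j\rangle=0$ unless $i+j=6$. By nondegeneracy it is nonzero when $i+j=6$.

Let $Q'\subset Q$ be the open set of forms with six distinct roots in $\mathbb P^1$. It is nonempty: $f=x^6+xy^5=x(x^5+y^5)$ has distinct roots, and $q(f)=0$ because the monomials $x^6$ ($i=0$) and $xy^5$ ($i=5$) give only the sums $i+j\in\{0,5,10\}$.

For $[f]\in Q'$, the stabilizer in $PGL_2$ permutes the six roots. An element fixing three points of $\mathbb P^1$ is trivial, so the stabilizer embeds in the symmetric group of degree $6$. If it is nontrivial, it contains an element of prime order $p\in\{2,3,5\}$. Such an element has finite order, so it is semisimple and conjugate to $\sigma_\zeta=\mathrm{diag}(\zeta,1)$ with $\zeta$ a primitive $p$-th root of unity. Up to a common scalar, $\sigma_\zeta$ acts on $x^iy^{6-i}$ by $\zeta^i$ (with either convention for the action on forms, after possibly replacing $\zeta$ by $\zeta^{-1}$). So its fixed points in $Q$ form the union of the sets $Q\cap\mathbb P(E_j)$,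 where $E_j$ is spanned by the $x^iy^{6-i}$ with $i\equiv j\pmod p$.

* For $p=2$, $\dim E_0=4$ and $\dim E_1=3$. Since $\langle x^6,y^6\rangle\ne0$, $q$ does not vanish on $E_0$, so $\dim(Q\cap\mathbb P(E_0))=2$. Also $\dim\mathbb P(E_1)=2$.
* For $p=3$, the exponents split as $\{0,3,6\},\{1,4\},\{2,5\}$, so $\dim\mathbb P(E_j)\le2$.
* For $p=5$, they split as $\{0,5\},\{1,6\},\{2\},\{3\},\{4\}$, so $\dim\mathbb P(E_j)\le1$.

In every case the fixed locus of $\sigma_\zeta$ in $Q$ has dimension at most $2$. The centralizer of $\sigma_\zeta$ in $PGL_2$ has dimension $1$, so its conjugacy class has dimension $2$. The pairs (conjugate of $\sigma_\zeta$, fixed point in $Q$) therefore form a variety of dimension at most $2+2=4$, and the points of $Q$ fixed by some conjugate form a constructible set of dimension at most $4<5$. There are finitely many $\zeta$. Removing the closures of these sets from $Q'$ leaves a dense open set with trivial stabilizers. $\square$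

## 8. Proof of Theorem 1

Let $H\subset G$ be connected of type $A_1$. By Lemma 4 it acts generically freely on $Q$, and $\dim H=3$. By (2), $G/H$ is rational. $\blacksquare$

In particular $G/H$ is rational for every $H$ of type $A_1$ contained in no proper parabolic, which answers the question of Section 2. Unwinding (2), $G/H$ is birational to $P\times Y$ with $Y$ a rational surface.

## 9. All connected subgroups: proof of Theorem 2

If $H$ lies in a proper parabolic, we imitate the computation of Section 3.2. This needs quotients of unipotent groups.

**Lemma 5.** If $U$ is unipotent and $U'\subset U$ is closed, then $U/U'$ is an affine space.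

*Proof.* In characteristic $0$ closed subgroups of unipotent groups are connected. Suppose $U'\ne U$. As $U$ is nilpotent, the normalizer $N_U(U')$ is strictly larger than $U'$, and both being connected, its Lie algebra is strictly larger. Choose $X\in\operatorname{Lie}N_U(U')\setminus\operatorname{Lie}U'$ and put $E=\exp(kX)\cong\mathbb G_a$. Then $E\cap U'$ is a proper closed subgroup of $\mathbb G_a$, so finite, so trivial, as $\mathbb G_a$ is torsion-free in characteristic $0$. Since $E$ normalizes $U'$, $EU'=E\ltimes U'$ is a closed subgroup of dimension $\dim U'+1$, and multiplication $E\times U'\to EU'$ is an isomorphism of varieties. Iterating with $EU'$ in place of $U'$ gives $X_1,\dots,X_n$ such that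
$$\mathbb A^n\times U'\to U,\qquad(t_1,\dots,t_n,u)\mapsto\exp(t_nX_n)\cdots\exp(t_1X_1)\,u$$
is an isomorphism of varieties, equivariant for right multiplication by $U'$. Hence $U/U'\cong\mathbb A^n$. $\square$

### 9.1. $H$ in a proper parabolic

If $P_1\supseteq H$ is parabolic, with opposite unipotent radical $U^-$, then $U^-P_1/H\cong U^-\times P_1/H$ is open in $G/H$. So it suffices to show that $P_1/H$ is rational for a suitable $P_1$.

**Step 1: $H$ solvable.** Then $H$ lies in a Borel subgroup, which we call $B=TU$ with $U=R_u(B)$, and we take $P_1=B$. The image of $H$ in $B/U\cong T$ is a subtorus $T_H$. Subtori are direct factors, so $T=T''\times T_H$. Then $UH=UT_H$ is normal in $B$, being the inverse image of a subgroup of the commutative group $B/U$, and $B=T''\ltimes UH$. Hence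
$$B/H\cong T''\times UH/H\cong T''\times U/(U\cap H),$$
which is rational by Lemma 5.

**Step 2: $H$ not solvable.** Take $P_1\supseteq H$ a maximal parabolic. After conjugation $P_1=U\rtimes L$ with $L=L'\rtimes\beta^\vee(\mathbb G_m)$ as in (1), for one of the two orders of the simple roots. The image $\bar H$ of $H$ in $L$ is connected and not solvable, because $H\cap U$ is solvable. Its derived group is connected, not solvable, and contained in $L'\cong SL_2$, because $L/L'$ is commutative. A proper connected closed subgroup of $SL_2$ has dimension at most $2$ and is solvable. So the derived group is $L'$, and $UH\supseteq UL'$. Now $P_1/UL'\cong\mathbb G_m$, and the image of the connected group $UH$ in it is either everything or trivial.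

If $UH=P_1$, then $P_1/H=UH/H\cong U/(U\cap H)$. If $UH=UL'$, then $P_1=\beta^\vee(\mathbb G_m)\ltimes UH$ by (1), and $P_1/H\cong\mathbb G_m\times U/(U\cap H)$. Both are rational by Lemma 5.

### 9.2. $H$ in no proper parabolic: which $H$ occur

By Borel–Tits, if $R_u(H)\ne1$ then its normalizer, which contains $H$, lies in a proper parabolic. So $R_u(H)=1$ and $H$ is reductive. The centralizer of a nontrivial torus of $G$ is a Levi subgroup of a proper parabolic. So the connected center of $H$ is trivial, and $H$ is semisimple. Its rank is not $0$, since the trivial group lies in $B$. If the rank is $1$, then $H$ is of type $A_1$ and Theorem 1 applies.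

Let the rank be $2$. After conjugation $T\subset H$. The roots of $H$ form a subset $\Psi=-\Psi$ of the roots of $G$. It is closed: if $\gamma,\delta\in\Psi$ and $\gamma+\delta$ is a root of $G$, then $[\mathfrak g_\gamma,\mathfrak g_\delta]=\mathfrak g_{\gamma+\delta}$ lies in $\operatorname{Lie}H$. The coroots, hence the Cartan integers and the ratios of lengths, are the same for $H$ as for $G$, because $\langle U_{\pm\gamma}\rangle$ is the same. Squared lengths in $G_2$ have ratio $1$ or $3$, so $B_2$ is excluded. If $\Psi$ has type $A_2$, its six roots have one length. The short roots do not form a closed set, as $e_1+(-e_2)$ is a long root, so $\Psi$ is the set of long roots. There remain: type $G_2$, where $H=G$ and $G/H$ is a point; the long $A_2$; and $A_1\times A_1$.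

### 9.3. The long $A_2$: an open subset of an affine quadric

**Step 1: $H$ is the identity component of a stabilizer.** Let $v_0$ span the zero weight space $V_0$. It is orthogonal to all other weight spaces, so $q(v_0)\ne0$. For $\gamma$ long, $\mathfrak g_\gamma v_0\subset V_\gamma=0$, and $\operatorname{Lie}T$ kills $v_0$. So $\operatorname{Lie}H$ kills $v_0$, and $H\subset G_{v_0}$. For $\gamma$ short, $\mathfrak g_\gamma v_0\ne0$. Otherwise, by the action of the Weyl group, which preserves $V_0$ and is transitive on short roots, all short root spaces would kill $v_0$. Then $\mathfrak gv_0=0$, contradicting irreducibility. As $\operatorname{Lie}G_{v_0}$ is $T$-stable and contains $\operatorname{Lie}T$, it is the sum of $\operatorname{Lie}T$ and some root spaces, which are exactly the long ones. So $H=G_{v_0}^\circ$.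

**Step 2: $G_{v_0}$ is connected.** Let $g\in G_{v_0}$. It normalizes $H$, so $gTg^{-1}$ is a maximal torus of $H$, and multiplying $g$ by an element of $H$ we get a representative $n\in N_G(T)$ of the coset. The Weyl group of $G$ has order $12$ and is generated by $W(A_2)$, of order $6$ with representatives in $H$, and $-1\notin W(A_2)$. So, modulo $H$, we may assume that $n$ acts on $T$ trivially or by $-1$. In the first case $n\in C_G(T)=T\subset H$. In the second case $n$ interchanges $V_\gamma$ and $V_{-\gamma}$ for each of the three pairs $\pm\gamma$ of short roots. If $v_{\pm\gamma}$ span these lines, with $nv_\gamma=cv_{-\gamma}$ and $nv_{-\gamma}=dv_\gamma$, then invariance of $\langle v_\gamma,v_{-\gamma}\rangle\ne0$ gives $cd=1$, so $n$ has determinant $-cd=-1$ on $V_\gamma\oplus V_{-\gamma}$. The product over the three pairs is $-1$. Since $\det n=1$ on $V$, $nv_0=-v_0$, so $n\notin G_{v_0}$, a contradiction. Thus $G_{v_0}=H$.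

**Step 3: conclude.** The orbit $Gv_0\cong G/H$ has dimension $14-8=6$ and lies in the irreducible $6$-dimensional affine quadric $\{q=q(v_0)\}$. So it is open in it, and it is rational by the example in Section 1.1.

### 9.4. $A_1\times A_1$: an open Borel orbit

**Step 1: root coordinates.** Since roots alternate in length every $30^\circ$, an orthogonal pair consists of a long root $\tilde\alpha$ and a short root $\beta_0$. The Weyl group is transitive on short roots, and $\beta_0$ determines $\pm\tilde\alpha$, so all such pairs are conjugate up to signs. Hence $H$ is unique up to conjugacy. For instance take $\beta_0=e_1$ and $\tilde\alpha=e_2-e_3$. Then $\frac12(\tilde\alpha+\beta_0)=-e_3$, $\frac12(\tilde\alpha-\beta_0)=e_2$, $\frac12(\tilde\alpha+3\beta_0)=e_1-e_3$, $\frac12(\tilde\alpha-3\beta_0)=e_2-e_1$. So the roots are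
$$\pm\beta_0,\quad\pm\tilde\alpha,\quad\tfrac12(\pm\tilde\alpha\pm\beta_0)\ \text{(short)},\quad\tfrac12(\pm\tilde\alpha\pm3\beta_0)\ \text{(long)}.\tag{3}$$
Thus $\Lambda=\mathbb Z\tilde\alpha+\mathbb Z\beta_0$ has index $2$ in the root lattice and contains only the roots $\pm\tilde\alpha,\pm\beta_0$.

**Step 2: $H$ is the connected centralizer of an involution, and all involutions are conjugate.** The character group of $T$ is the root lattice. So $T$ has exactly one nontrivial element $z$ on which all of $\Lambda$ takes the value $1$, and $z^2=1$. The Lie algebra of $C_G(z)$ is $\operatorname{Lie}T$ plus the $\mathfrak g_\gamma$ with $\gamma(z)=1$, that is, $\gamma\in\Lambda$. So $C_G(z)^\circ=H$. The three orthogonal pairs (up to signs) have distinct lattices $\Lambda$, since each contains only the roots of its own pair. So they give three distinct elements of order $2$ in $T$, which are all the elements of order $2$. As the pairs are Weyl conjugate, so are these elements. Every involution of $G$ is semisimple, so conjugate into $T$. So all involutions of $G$ are conjugate to $z$.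

**Step 3: replace $z$ by a Chevalley involution.** Let $\theta$ be a Chevalley involution of $G$: $\theta^2=1$, $\theta(t)=t^{-1}$ on $T$, $\theta(U_\gamma)=U_{-\gamma}$. All automorphisms of $G$ are inner, so $\theta=\operatorname{Int}(s)$. Since $Z(G)=1$, $s^2=1$, and $s\neq1$. By Step 2, after conjugation $H=C_G(s)^\circ$, and $\operatorname{Lie}H=\mathfrak g^\theta$.

**Step 4: the open orbit.** We have $B\cap\theta(B)=T$. An element of $\operatorname{Lie}B$ fixed by $\theta$ lies in $\operatorname{Lie}B\cap\theta(\operatorname{Lie}B)=\operatorname{Lie}T$, where $\theta=-1$, so it is $0$. So $D:=B\cap H$ is finite, and the $B$-orbit $BH/H\cong B/D$ of the base point has dimension $8=14-6=\dim G/H$, hence is open in $G/H$. As $\theta$ fixes $H$ pointwise, $D\subset B\cap\theta(B)=T$. Therefore $B/D\cong R_u(B)\times T/D$, and $T/D$ is a torus. So $G/H$ is rational. This completes the proof of Theorem 2. $\blacksquare$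

## 10. Disconnected subgroups with identity component of type $A_1$: proof of Theorem 3

### 10.1. Reduction to generic freeness

Let $H\subset G$ be closed with $H^\circ$ of type $A_1$, and put $C=C_G(H^\circ)$. Automorphisms of $H^\circ$ are inner, so $H\subset N_G(H^\circ)=H^\circ C$. Hence
$$H=H^\circ F,\qquad F=H\cap C .$$
Both $F\cap H^\circ\subset Z(H^\circ)$ and $F/(F\cap H^\circ)\subset H/H^\circ$ are finite, so $F$ is finite. Since $\dim H=3$ and Proposition A allows $H$ to be disconnected, (2) reduces Theorem 3 to the claim that *$H$ acts generically freely on $Q$*. We check this for $H^\circ$ in each case of Lemma 3. The map $\hat Q\setminus\{0\}\to Q$ is open, so it suffices to find a nonempty open subset of $\hat Q\setminus\{0\}$ whose points span lines with trivial stabilizer in $H$. Recall that $\hat Q$ is irreducible of dimension $6$.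

### 10.2. Case (i)

By Schur's lemma $C$ acts on $V=S^6$ by scalars $\lambda$ with $\lambda^2=1$ (it preserves $q$) and $\lambda^7=1$ (determinant $1$). So $\lambda=1$, $C=1$ as $V$ is faithful, and $H=H^\circ$. Apply Lemma 4.

### 10.3. Case (ii)

**Step 1: coordinates.** Write $V=(W\otimes M)\oplus N$ with $W=S^2$, $\dim M=2$, $\dim N=1$, and $H^\circ$ acting on $W$ only. The invariant bilinear forms on $W$ are the multiples of one nondegenerate symmetric form, so $\langle\cdot,\cdot\rangle$ on $W\otimes M$ is the tensor product of that form with a nondegenerate symmetric form on $M$. With orthonormal bases, elements of $W\otimes M$ are $3\times2$ matrices $w$, and $h\otimes m$ acts by $w\mapsto hwm^T$, where $h^Th=1$ for $h\in H^\circ$. An element $f\in F$ commutes with $H^\circ$ and preserves $q$, so it acts as $(1\otimes m,\varepsilon)$ with $m\in O(M)$ and $\varepsilon=\pm1$. From $1=\det f=(\det m)^3\varepsilon$ we get $\varepsilon=\det m$.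

**Step 2: show that $m=\pm1$ at a general point.** Let $hf$, with $h\in H^\circ$, stabilize the line of $(w,n)\in\hat Q$, $n\ne0$, with scalar $\lambda$. On $N$ we get $\lambda=\varepsilon=\pm1$, and on $W\otimes M$ we get $hwm^T=\lambda w$. Put $\Gamma=w^Tw$, a symmetric $2\times2$ matrix. Then
$$m\Gamma m^T=mw^Th^Thwm^T=(hwm^T)^T(hwm^T)=\lambda^2w^Tw=\Gamma .$$
If $m\ne\pm1$, the matrices $\Gamma$ with $m\Gamma m^T=\Gamma$ form a proper subspace of the symmetric matrices. Otherwise, taking $\Gamma=vv^T$, we would have $mv=\pm v$ for all $v$, so every vector would be an eigenvector, $m$ a scalar, and $m=\pm1$. The map $w\mapsto w^Tw$ is onto the symmetric $2\times2$ matrices: $\Gamma=g^TJg$ with $J$ diagonal with entries in $\{0,1\}$, and we let $w$ have $Jg$ as its first two rows and $0$ as its third. As $F$ is finite, only finitely many proper subspaces arise, and the set of $w$ with $\Gamma$ in one of them is a proper closed subset of $W\otimes M$. The projection $\hat Q\to W\otimes M$ is surjective, because we can choose $n$ with $q(n)=-q(w)$. So the points of $\hat Q$ with $n\ne0$, $w$ of rank $2$ and $w$ outside this closed set form a nonempty open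 subset. At its points, $m=\pm1$.

**Step 3: exclude $m=-1$.** If $m=-1$, then $\varepsilon=\det m=1$, so $f$ has eigenvalue $-1$ six times and $1$ once on $V$. As $f$ has finite order, it is semisimple and conjugate to some $t\in T$, with eigenvalues $1,x^{\pm1},y^{\pm1},z^{\pm1}$, where $x,y,z$ are the values of $e_1,e_2,e_3$ at $t$ and $xyz=1$. Then $x=y=z=-1$ and $xyz=-1$, a contradiction.

**Step 4: conclude.** So $m=1$, hence $\varepsilon=1=\lambda$, $f$ acts trivially on $V$, $f=1$, and $hw=w$. As $w$ has rank $2$, $h$ fixes two independent vectors of $W$, and $h=1$ as in case (ii) of Lemma 4.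

### 10.4. Commuting long and short root subgroups

In cases (iii) and (iv) we first identify $H^\circ$ and its centralizer. Let $(\tilde\alpha,\beta_0)$ be an orthogonal pair, with roots as in (3), and put $A_{\rm l}=\langle U_{\pm\tilde\alpha}\rangle$, $A_{\rm s}=\langle U_{\pm\beta_0}\rangle$. Every root is Weyl conjugate to a simple root, so its coroot is injective, and both groups are isomorphic to $SL_2$. Let $S_{\rm l},S_{\rm s}$ be their standard modules. They commute, since $\tilde\alpha\pm\beta_0$ are not roots. The weights of $V$ pair with $(\tilde\alpha^\vee,\beta_0^\vee)$ as follows: $\frac12(\pm\tilde\alpha\pm\beta_0)$ gives $(\pm1,\pm1)$, $\pm\beta_0$ gives $(0,\pm2)$, and $0$ gives $(0,0)$. So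
$$V|_{A_{\rm l}\times A_{\rm s}}=(S_{\rm l}\otimes S_{\rm s})\oplus S^2S_{\rm s}.\tag{4}$$
An element $(a,b)$ in the kernel of $A_{\rm l}\times A_{\rm s}\to G$ acts trivially on $S_{\rm l}\otimes S_{\rm s}$, so $a=b=\pm1$. Conversely $(-1,-1)$ acts trivially on (4). So the kernel is $\{\pm(1,1)\}$.

**Lemma 6.** Two $\mathfrak{sl}_2$-triples $(e,h,f)$ and $(e',h,f')$ in $\mathfrak g$ with the same neutral element $h$ are conjugate under $G$ (Malcev; Kostant 1959).

*Proof.* Let $\mathfrak g_i$ be the $i$-eigenspace of $\operatorname{ad}h$, and $C_0=C_G(h)^\circ$, with Lie algebra $\mathfrak g_0$. By $\mathfrak{sl}_2$-theory $\operatorname{ad}e:\mathfrak g_0\to\mathfrak g_2$ is surjective, so the orbit $C_0e$ is open in $\mathfrak g_2$. The same holds for $e'$. Two nonempty open subsets of the irreducible variety $\mathfrak g_2$ meet, so the orbits coincide, and we may assume $e'=e$. Then $f-f'\in\mathfrak g_{-2}$ commutes with $e$. But $\operatorname{ad}e$ is injective on $\mathfrak g_{-2}$, so $f=f'$. $\square$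

**Lemma 7.** $H^\circ$ is conjugate to $A_{\rm s}$ in case (iii) and to $A_{\rm l}$ in case (iv). Moreover $C_G(A_{\rm l})=A_{\rm s}$ and $C_G(A_{\rm s})=A_{\rm l}$.

*Proof.*

**Step 1: identify $H^\circ$.** As in the proof of Lemma 3, $H^\circ$ has a cocharacter $(x,y,z)$ with weights $0,\pm a,\pm b,\pm(a+b)$ on $V$, so $\{x,y,z\}=\pm\{a,b,-(a+b)\}$ as multisets. The Weyl group acts by all permutations and $\pm1$, so $(a,b)$ determines the cocharacter up to the Weyl group. It is $(1,1)$ in case (iii) and $(1,0)$ in case (iv). By (4), $\beta_0^\vee$ has weights $\pm1,\pm1,\pm2,0$, so $(a,b)=(1,1)$. Likewise $\tilde\alpha^\vee$ has weights $\pm1,\pm1,0,0,0$, so $(a,b)=(1,0)$. So after conjugation the cocharacter of $H^\circ$ is $\beta_0^\vee$, respectively $\tilde\alpha^\vee$. The $\mathfrak{sl}_2$-triples of $H^\circ$ and of $A_{\rm s}$ (respectively $A_{\rm l}$) then have the same neutral element. By Lemma 6 their Lie algebras are conjugate, hence so are the groups.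

**Step 2: connected centralizers.** Pairing the roots (3) with $\tilde\alpha^\vee$: the values are $\pm2$ once each, $\pm1$ four times each, and $0$ for $\pm\beta_0$. Together with $\operatorname{Lie}T$, the weight $0$ has multiplicity $4$. Pairing with $\beta_0^\vee$: the values are $\pm3$ twice each, $\pm2$ once each, $\pm1$ twice each, and $0$ for $\pm\tilde\alpha$. Again the weight $0$ has multiplicity $4$. So
$$\mathfrak g|_{A_{\rm l}}=S^2\oplus4S^1\oplus3\cdot1,\qquad\mathfrak g|_{A_{\rm s}}=2S^3\oplus S^2\oplus3\cdot1 .$$
Thus both centralizers have dimension $3$. As $A_{\rm l}$ and $A_{\rm s}$ commute, $C_G(A_{\rm l})^\circ=A_{\rm s}$ and $C_G(A_{\rm s})^\circ=A_{\rm l}$.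

**Step 3: full centralizers.** $C_G(A_{\rm l})$ normalizes its identity component $A_{\rm s}$, acting by inner automorphisms. If $c\in C_G(A_{\rm l})$ acts on $A_{\rm s}$ as $a\in A_{\rm s}$ does, then $a^{-1}c$ centralizes both groups. So $C_G(A_{\rm l})=A_{\rm s}\cdot C_G(A_{\rm l}A_{\rm s})$. Since $T\subset A_{\rm l}A_{\rm s}$ and $C_G(T)=T$,
$$C_G(A_{\rm l}A_{\rm s})=\{t\in T:\tilde\alpha(t)=\beta_0(t)=1\}=\{1,z\},$$
with $z$ as in Section 9.4. The elements $\tilde\alpha^\vee(-1)=-1_{A_{\rm l}}$ and $\beta_0^\vee(-1)=-1_{A_{\rm s}}$ are nontrivial and killed by $\tilde\alpha$ and $\beta_0$, so both equal $z$. Hence $z\in A_{\rm s}$ and $C_G(A_{\rm l})=A_{\rm s}$. Exchanging the roles, $C_G(A_{\rm s})=A_{\rm l}$. $\square$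

**Coordinates for cases (iii) and (iv).** Write points of $\hat Q$ as $(w,n)$ with $w\in S_{\rm l}\otimes S_{\rm s}$, a $2\times2$ matrix on which $(a,b)$ acts by $w\mapsto awb^T$, and $n\in S^2S_{\rm s}$. The two summands in (4) are non-isomorphic irreducible self-dual modules, so they are orthogonal and $q$ is nondegenerate on each. On $S_{\rm l}\otimes S_{\rm s}$ the invariant form is unique up to scalars, so $q$ is a nonzero multiple of $\det$. If $q(n)\ne0$, then $q(w)=-q(n)\ne0$, so $w$ is invertible. The condition $q(n)\ne0$ defines a nonempty, hence dense, open subset of $\hat Q$, because for given $n$ we can choose $w$ with $q(w)=-q(n)$. Finally,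
$$\text{an element }b\ne\pm1\text{ of finite order in }SL_2\text{ does not act on }S^2\text{ as a scalar}.\tag{5}$$
Indeed its eigenvalues on $S^2$ are $t^2,1,t^{-2}$ with $t^2\ne1$.

### 10.5. Case (iv)

After conjugation $H^\circ=A_{\rm l}$, so $F\subset C_G(A_{\rm l})=A_{\rm s}$ and $H=A_{\rm l}F$. Let $(a,b)$, $b\in F$, stabilize the line of $(w,n)$ with scalar $\lambda$, where $q(n)\ne0$. Then $bn=\lambda n$ and $awb^T=\lambda w$. If $b\ne\pm1$, then by (5) the eigenspaces of $b$ on $S^2S_{\rm s}$ are proper subspaces, and $n$ lies in one of them. Only finitely many subspaces arise, as $F$ is finite. Since $\hat Q$ projects onto $S^2S_{\rm s}$, a nonempty open set of $(w,n)$ has $n$ outside all of them. At such points with $q(n)\ne0$, $b=\pm1$. Then $bn=n$, so $\lambda=1$ and $awb^T=w$. As $w$ is invertible, $a=b=\pm1$, which is trivial in $G$ by Section 10.4. So $H$ acts generically freely.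

### 10.6. Case (iii)

After conjugation $H^\circ=A_{\rm s}$, $F\subset C_G(A_{\rm s})=A_{\rm l}$ and $H=A_{\rm s}F$. Now $b$ ranges over all of $A_{\rm s}$, so the argument of case (iv) has to be replaced by a dimension count.

**Step 1: solve for $b$.** Let $(a,b)$, $a\in F$, stabilize the line of $(w,n)$, $q(n)\ne0$, with scalar $\lambda$. So $bn=\lambda n$ and $awb^T=\lambda w$. Since $b$ preserves $q$, $\lambda=\pm1$. Also
$$b^T=\lambda\,w^{-1}a^{-1}w .$$

**Step 2: $a=\pm1$ gives nothing new.** If $a=\pm1$, then $b$ is a scalar $\pm1$, so $bn=n$ and $\lambda=1$. Then $awb^T=w$ gives $a=b$, so $(a,b)=\pm(1,1)$ is trivial in $G$.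

**Step 3: $a\ne\pm1$ happens only on a small set.** Call $(w,n)$ *bad* if $q(n)\ne0$ and its line is stabilized by some $(a,b)$ with $a\in F\setminus\{\pm1\}$. The bad points form a constructible set, as a projection of the set of all $(a,b,\lambda,w,n)$ satisfying these conditions. Fix $w$ with $q(w)\ne0$. By Step 1, $b$ is determined by $(a,w,\lambda)$, so there are finitely many $b$. Each is of finite order and $\neq\pm1$, because $b^T$ is conjugate to $\lambda a^{-1}$. By (5) each has proper eigenspaces on $S^2S_{\rm s}$. So the bad $n$ for this $w$ lie in the intersection of the surface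
$$\Sigma_w=\{n\in S^2S_{\rm s}:q(n)=-q(w)\}$$
with a finite union of proper subspaces. The surface $\Sigma_w$ is irreducible, so if it were contained in this union it would lie in one proper subspace. But every $n$ with $q(n)\ne0$ is a multiple of a point of $\Sigma_w$, and such $n$ are dense in $S^2S_{\rm s}$, so $\Sigma_w$ spans $S^2S_{\rm s}$. Hence the bad $n$ for given $w$ form a set of dimension at most $1$. As $w$ ranges over a $4$-dimensional space, the bad points have dimension at most $4+1=5<6=\dim\hat Q$.

**Step 4: conclude.** Removing from $\{q(n)\ne0\}\subset\hat Q$ the closure of the set of bad points leaves a nonempty open set. By Step 2, its points span lines with trivial stabilizer in $H$. So $H$ acts generically freely on $Q$ in all four cases, and by (2) $G/H$ is rational. This proves Theorem 3. $\blacksquare$
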